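\title{Right coherence is not invariant under classical tilting}

\begin{abstract}
Over any field $k$ we construct a left and right hereditary ring $R$ that satisfies a polynomial identity, and a classical tilting right $R$-module $V$ whose endomorphism ring is left coherent but not right coherent. The ring $R$ consists of the eventually constant sequences of $2\times 2$ matrices over $k$ whose limit is upper triangular. Thus right coherence is not invariant under classical tilting equivalences. We also give a criterion for the right coherence of $\operatorname{End}_R(V)$ when $V$ is built from an idempotent, decide the question for a family of matrix rings over commutative von Neumann regular rings, and show that $\operatorname{End}_R(V)$ is always right coherent when $R$ is right Noetherian or commutative coherent.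
\end{abstract}

\section{Introduction}\label{sec:intro}

Rings are associative and unital. For a ring $R$, let $\operatorname{Mod}R$ be the category of right $R$-modules and $\operatorname{mod}R$ the full subcategory of finitely presented ones. The ring $R$ is \emph{right coherent} if every finitely generated right ideal is finitely presented. Concretely, for all $a_1,\dots,a_r\in R$ the solutions $(x_1,\dots,x_r)\in R^r$ of $a_1x_1+\dots+a_rx_r=0$ must form a finitely generated right module. Equivalently, $\operatorname{mod}R$ is an abelian subcategory of $\operatorname{Mod}R$: the kernel of a map between finitely presented modules is again finitely presented.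

A right $R$-module $V$ is a \emph{classical tilting module} (or classical $1$-tilting module) if
\begin{itemize}
\item[(T1)] $V$ is finitely presented and has projective dimension at most $1$;
\item[(T2)] $\operatorname{Ext}^1_R(V,V)=0$;
\item[(T3)] there is an exact sequence $0\to R_R\to V_0\to V_1\to 0$ with $V_0,V_1\in\operatorname{add}(V)$,
\end{itemize}
where $\operatorname{add}(V)$ is the class of direct summands of finite direct sums of copies of $V$. The ring $S=\operatorname{End}_R(V)$, acting on the left of $V$, is then said to be \emph{classically tilting equivalent} to $R$. The module $V$ determines a torsion pair $(\operatorname{Gen}(V),V^\perp)$ in $\operatorname{Mod}R$, where $\operatorname{Gen}(V)$ consists of the epimorphic images of direct sums of copies of $V$ and $V^\perp=\{M:\operatorname{Hom}_R(V,M)=0\}$. Its torsion radical is the trace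
\[
t(M)=\operatorname{tr}_V(M)=\sum_{g\in\operatorname{Hom}_R(V,M)}g(V),
\]
so that $t(M)\in\operatorname{Gen}(V)$ and $M/t(M)\in V^\perp$ for every $M$. The torsion pair \emph{restricts to $\operatorname{mod}R$} if $t(X)$, and hence $X/t(X)$, is finitely presented for every $X\in\operatorname{mod}R$. The following fact is known, and we use it without proof.

\begin{proposition}\label{prop:fact}
Let $R$ be right coherent and let $V$ be a classical tilting right $R$-module. Then $(\operatorname{Gen}(V),V^\perp)$ restricts to $\operatorname{mod}R$ if and only if $\operatorname{End}_R(V)$ is right coherent.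
\end{proposition}

We answer the following question from \cite{PSV}.

\medskip
\noindent\textbf{Question.} \emph{Is right coherence invariant under classical tilting equivalences? That is, if $R$ is right coherent and $V$ is a classical tilting right $R$-module, must $\operatorname{End}_R(V)$ be right coherent? Equivalently, must $(\operatorname{Gen}(V),V^\perp)$ restrict to $\operatorname{mod}R$?}
\medskip

The simplest cases suggest a positive answer. If $V$ is projective, the sequence in (T3) splits, so $V$ is a progenerator, $S$ is Morita equivalent to $R$, and coherence passes from $R$ to $S$; a tilting module is only one step of projective dimension away from this. If $R$ is a finite-dimensional algebra, then so is $S$. The answer is also positive for all right Noetherian rings and all commutative coherent rings (Section~\ref{sec:obstruction}). The reason for doubt is the formula for $t(X)$: it is a sum over all maps $V\to X$, and coherence controls kernels of maps between finitely presented modules, not infinite sums of images. This doubt is justified, even for very well behaved rings. Below, $e_{ij}$ are the matrix units, and a ring is right (left) \emph{hereditary} if all its right (left) ideals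 are projective.

\begin{theorem}\label{thm:main}
Let $k$ be a field, let $B\subset k^{\mathbb N}$ be the ring of eventually constant sequences, and let $N=k^{(\mathbb N)}\subset B$ be the ideal of finitely supported sequences, so that $B/N\cong k$ via the limit. Put
\[
R=\begin{pmatrix}B&B\\ N&B\end{pmatrix},\qquad V=e_{11}R\oplus e_{11}R/e_{12}R .
\]
\begin{itemize}
\item[(a)] $R$ is left and right hereditary, in particular left and right coherent, and $R$ satisfies a polynomial identity.
\item[(b)] $V$ is a classical tilting right $R$-module, and $t(R)$ is not finitely generated; so the torsion pair does not restrict to $\operatorname{mod}R$.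
\item[(c)] $S=\operatorname{End}_R(V)\cong\begin{pmatrix}B&0\\ B/N&B/N\end{pmatrix}$ is left coherent but not right coherent.
\end{itemize}
\end{theorem}

After the background in Section~\ref{sec:background}, Section~\ref{sec:obstruction} isolates an obstruction to the coherence of $S$, the finite generation of $t(R)$. Section~\ref{sec:idempotent} builds tilting modules with $t(R)=ReR$ for an idempotent $e$ and shows that for them this obstruction is the only one (Theorem~\ref{thm:criterion}). Section~\ref{sec:gluing} explains where the ring of Theorem~\ref{thm:main} comes from and already gives the negative answer. Sections~\ref{sec:endo} and~\ref{sec:regular} compute $S$ and decide the question when $B$ is replaced by any commutative von Neumann regular ring and $N$ by any ideal (Theorem~\ref{thm:family}). Section~\ref{sec:hereditary} completes the proof of Theorem~\ref{thm:main}. Proposition~\ref{prop:fact} is used only in Proposition~\ref{prop:noeth} and Theorem~\ref{thm:criterion}; Theorems~\ref{thm:main} and~\ref{thm:family} do not depend on it.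

\section{Background and conventions}\label{sec:background}

We use the following textbook facts, stated for right modules over a ring $A$.
\begin{itemize}
\item[(F1)] If $0\to K\to F\to M\to 0$ is exact with $F$ finitely generated and $M$ finitely presented, then $K$ is finitely generated (Schanuel's lemma). The cokernel of a map between finitely presented modules is finitely presented.
\item[(F2)] For an idempotent $e\in A$, the map $g\mapsto g(e)$ is an isomorphism $\operatorname{Hom}_A(eA,X)\cong Xe$; the element $y\in Xe$ corresponds to $ea\mapsto ya$. Hence $\operatorname{tr}_{eA}(X)=XeA$, and for idempotents $e,f$ the maps $fA\to eA$ are the left multiplications by elements of $eAf$.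
\item[(F3)] If $0\to P_1\to P_0\to W\to 0$ is exact with $P_0,P_1$ projective, then $\operatorname{Ext}^1_A(W,X)$ is the cokernel of $\operatorname{Hom}_A(P_0,X)\to\operatorname{Hom}_A(P_1,X)$, and $\operatorname{Ext}^1_A(W,-)$ is right exact because $\operatorname{Ext}^2_A(W,-)=0$.
\item[(F4)] $A$ is right \emph{semihereditary} if every finitely generated right ideal is projective. Finitely generated projective modules are finitely presented, so such a ring is right coherent. A finite product of right semihereditary rings is right semihereditary.
\item[(F5)] $A$ is \emph{von Neumann regular} if every $a\in A$ can be written $a=axa$ with $x\in A$. Then every finitely generated one-sided ideal is generated by an idempotent, so $A$ is left and right semihereditary; and $M_2(A)$ is von Neumann regular.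
\item[(F6)] If $V$ is a progenerator of $\operatorname{Mod}A$, that is, a finitely generated projective module with $A\in\operatorname{add}(V)$, then $A$ and $\operatorname{End}_A(V)$ have equivalent categories of right modules and of left modules. Such equivalences preserve finite presentation and kernels, so right coherence and left coherence are Morita invariant.
\end{itemize}

For a commutative ring $C$ (the zero ring is allowed) put
\[
T(C)=\begin{pmatrix}C&C\\0&C\end{pmatrix},\qquad T^-(C)=\begin{pmatrix}C&0\\C&C\end{pmatrix}.
\]
Conjugation by $w=e_{12}+e_{21}$ swaps the two indices and gives $T(C)\cong T^-(C)$. The reflection in the anti-diagonal,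
\begin{equation}\label{eq:reflection}
\sigma\colon\begin{pmatrix}a&b\\c&d\end{pmatrix}\longmapsto\begin{pmatrix}d&b\\c&a\end{pmatrix},
\end{equation}
is transposition followed by conjugation by $w$, hence an anti-automorphism of $M_2(C)$. It fixes the off-diagonal entries, so it maps $T(C)$ onto itself. For a ring $A$ of $2\times2$ matrices we write elements and submodules of $e_{ii}A$ as rows.

\section{An obstruction, and two cases in which the answer is yes}\label{sec:obstruction}

To disprove the coherence of $S$ from data on $R$, we need a map between finitely generated projective $S$-modules whose kernel can be read off in $\operatorname{Mod}R$. Condition (T3) provides one.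

\begin{lemma}\label{lem:obstruction}
Let $R$ be any ring and $V$ a classical tilting right $R$-module. If $S=\operatorname{End}_R(V)$ is right coherent, then $t(R)$ is a finitely generated right ideal.
\end{lemma}

\begin{proof}
For $X\in\operatorname{Mod}R$, composition makes $\operatorname{Hom}_R(V,X)$ a right $S$-module. It equals $S_S$ for $X=V$, so it is finitely generated projective for $X\in\operatorname{add}(V)$. Applying $\operatorname{Hom}_R(V,-)$ to (T3) exhibits $\operatorname{Hom}_R(V,R)$ as the kernel of $\operatorname{Hom}_R(V,V_0)\to\operatorname{Hom}_R(V,V_1)$. By coherence of $S$ it has finitely many generators $g_1,\dots,g_m$. Every $g\colon V\to R$ has the form $\sum_j g_js_j$ with $s_j\in S$, so $g(V)\subset\sum_jg_j(V)$. Hence $t(R)=\sum_jg_j(V)$ is a quotient of $V^m$.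
\end{proof}

So it suffices to find a right coherent ring and a tilting module with $t(R)$ not finitely generated. The next two propositions say where not to look.

\begin{proposition}\label{prop:noeth}
If $R$ is right Noetherian, then $\operatorname{End}_R(V)$ is right coherent for every classical tilting right $R$-module $V$.
\end{proposition}

\begin{proof}
Over a right Noetherian ring, submodules of finitely generated modules are finitely generated, and finitely generated modules are finitely presented. So $R$ is right coherent and $t(X)\in\operatorname{mod}R$ for all $X\in\operatorname{mod}R$. Apply Proposition~\ref{prop:fact}.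
\end{proof}

\begin{proposition}\label{prop:comm}
If $R$ is commutative and coherent, then every classical tilting $R$-module $V$ is a progenerator, and $\operatorname{End}_R(V)$ is coherent.
\end{proposition}

\begin{proof}
By (T1) and (F1) there is an exact sequence $0\to P_1\to P_0\to V\to0$ with $P_0,P_1$ finitely generated projective. Let $\mathfrak m$ be a maximal ideal. Localization is exact and commutes with $\operatorname{Hom}_R(P_i,-)$, so (F3) gives
\begin{equation}\label{eq:localize}
\operatorname{Ext}^1_R(V,M)_{\mathfrak m}\cong\operatorname{Ext}^1_{R_{\mathfrak m}}(V_{\mathfrak m},M_{\mathfrak m})\qquad\text{for every module }M .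
\end{equation}
Choose a minimal generating set of $V_{\mathfrak m}$, with $b$ elements. The kernel of $R_{\mathfrak m}^b\to V_{\mathfrak m}$ lies in $\mathfrak mR_{\mathfrak m}^b$ by minimality. It is finitely generated and projective because $V_{\mathfrak m}$ is finitely presented of projective dimension at most $1$, hence free because $R_{\mathfrak m}$ is local. This gives $0\to R_{\mathfrak m}^a\to R_{\mathfrak m}^b\to V_{\mathfrak m}\to0$, where the first map is a matrix with entries in $\mathfrak mR_{\mathfrak m}$. By (T2), \eqref{eq:localize} and (F3),
\[
0=\operatorname{Ext}^1_{R_{\mathfrak m}}(V_{\mathfrak m},V_{\mathfrak m})=\operatorname{Coker}\bigl(V_{\mathfrak m}^b\to V_{\mathfrak m}^a\bigr).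
\]
The map $V_{\mathfrak m}^b\to V_{\mathfrak m}^a$ is given by the transposed matrix, so its image lies in $(\mathfrak mV_{\mathfrak m})^a$, and the cokernel surjects onto $(V_{\mathfrak m}/\mathfrak mV_{\mathfrak m})^a$. Thus $a=0$, or $V_{\mathfrak m}=\mathfrak mV_{\mathfrak m}$ and then $V_{\mathfrak m}=0$ by Nakayama's lemma. In both cases $V_{\mathfrak m}$ is free. By \eqref{eq:localize}, $\operatorname{Ext}^1_R(V,M)$ vanishes at every maximal ideal, hence vanishes, for every $M$; so $V$ is projective. Then $V_1$ in (T3) is projective, the sequence splits, and $R\in\operatorname{add}(V)$. So $V$ is a progenerator, and (F6) applies. This last step is the only use of coherence.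
\end{proof}

A counterexample therefore needs a noncommutative ring that is not right Noetherian and a tilting module that is not projective.

\section{Tilting at an idempotent}\label{sec:idempotent}

The traces that are easiest to compute are those of the projective modules $eR$ with $e=e^2$: by (F2) the trace of $eR$ in $R$ is $ReR$. The module $eR$ itself is tilting only if it is a progenerator, and then $ReR=R$. So we enlarge $eR$ to a tilting module by adding a quotient $W$ of some $(eR)^n$, which does not change the trace. Put $f=1-e$, so that $R=eR\oplus fR$. For (T3) we need an embedding $\varphi\colon fR\to(eR)^n$, and we take its cokernel for $W$. By (F2) the components of $\varphi$ are left multiplications by elements $x_1,\dots,x_n\in eRf$. By (F3), $\operatorname{Ext}^1_R(W,eR)=0$ means that every map $fR\to eR$ factors through $\varphi$, that is, the $x_i$ generate $eRf$ as a left $eRe$-module. This leads to two conditions on $e$: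
\begin{itemize}
\item[(E1)] $eRf=\sum_{i=1}^n eRe\,x_i$ is finitely generated as a left $eRe$-module;
\item[(E2)] if $r\in fR$ and $eRr=0$, then $r=0$.
\end{itemize}
Under (E1) we put
\begin{equation}\label{eq:V}
\varphi\colon fR\to(eR)^n,\quad r\mapsto(x_1r,\dots,x_nr),\qquad W=\operatorname{Coker}\varphi,\qquad V=eR\oplus W .
\end{equation}

\begin{lemma}\label{lem:tilting}
Let $R$ be any ring and $e\in R$ an idempotent satisfying \emph{(E1)} and \emph{(E2)}. Then the module $V$ in \eqref{eq:V} is classical tilting, and $t(X)=XeR$ for every $X\in\operatorname{Mod}R$.
\end{lemma}

\begin{proof}
Let $r\in fR$ with $\varphi(r)=0$. Then $eRr=eRfr=\sum_ieRe\,x_ir=0$ by (E1), so $r=0$ by (E2). Thus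
\begin{equation}\label{eq:res}
0\to fR\xrightarrow{\ \varphi\ }(eR)^n\to W\to0
\end{equation}
is exact, which gives (T1). By (F2) and (F3), $\operatorname{Ext}^1_R(W,eR)$ is the cokernel of $(eRe)^n\to eRf$, $(b_i)\mapsto\sum_ib_ix_i$, and this map is onto by (E1). Hence $\operatorname{Ext}^1_R(W,(eR)^n)=0$, and right exactness of $\operatorname{Ext}^1_R(W,-)$ applied to $(eR)^n\to W$ gives $\operatorname{Ext}^1_R(W,W)=0$. As $eR$ is projective, (T2) follows. Adding the identity of $eR$ to \eqref{eq:res} gives $0\to R\to eR\oplus(eR)^n\to W\to0$, which is (T3). Finally, $eR$ is a summand of $V$ and $V$ is a quotient of $(eR)^{n+1}$, so $\operatorname{tr}_V=\operatorname{tr}_{eR}$, and $t(X)=XeR$ by (F2).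
\end{proof}

Condition (E2) cannot be dropped. For $R=k\times k$ and $e=(1,0)$ we have $eRf=0$, so (E1) holds, but $Vf=0$, whereas (T3) embeds $R$ in a module of $\operatorname{add}(V)$.

The construction only sees the corner $eRf$. The finite generation of $t(R)=ReR$ is governed by the opposite corner $fRe$, on which (E1) imposes nothing.

\begin{lemma}\label{lem:corner}
Let $R$ be any ring, $e\in R$ an idempotent and $f=1-e$. Then $ReR$ is a finitely generated right ideal if and only if $fRe$ is a finitely generated right $eRe$-module.
\end{lemma}

\begin{proof}
We have $ReR=eReR\oplus fReR=eR\oplus fReR$ as right modules, so $ReR$ is finitely generated if and only if $fReR$ is. If $fRe=\sum_{j\le m}a_j\,eRe$ with $a_j\in fRe$, then $fReR=\sum_ja_j\,eReR=\sum_ja_jeR=\sum_ja_jR$. Conversely, $fReR$ is generated by the set $fRe$; if it is finitely generated, finitely many elements $a_1,\dots,a_m\in fRe$ suffice. Multiplying $fReR=\sum_ja_jR$ by $e$ on the right gives $fRe=fReRe=\sum_ja_jRe=\sum_ja_j\,eRe$, since $a_j=a_je$.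
\end{proof}

\begin{theorem}\label{thm:criterion}
Let $R$ be right coherent, let $e\in R$ be an idempotent satisfying \emph{(E1)} and \emph{(E2)}, put $f=1-e$, and let $V$ be as in \eqref{eq:V}. Then $V$ is classical tilting, $t(X)=XeR$ for all $X$, and the following are equivalent:
\begin{itemize}
\item[(1)] $\operatorname{End}_R(V)$ is right coherent;
\item[(2)] the torsion pair $(\operatorname{Gen}(V),V^\perp)$ restricts to $\operatorname{mod}R$;
\item[(3)] $ReR$ is a finitely generated right ideal;
\item[(4)] $fRe$ is a finitely generated right $eRe$-module.
\end{itemize}
\end{theorem}

\begin{proof}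
The first two assertions are Lemma~\ref{lem:tilting}. The equivalence of (1) and (2) is Proposition~\ref{prop:fact}, that of (3) and (4) is Lemma~\ref{lem:corner}, and (2) implies (3) because $t(R)=ReR$.

Assume (3) and let $X\in\operatorname{mod}R$. It is easier to reach $X/t(X)$ than $t(X)$, because it is given by a right exact functor: $X/XeR\cong X\otimes_RR/ReR$. Tensoring a presentation $R^a\to R^b\to X\to0$ with the bimodule $R/ReR$ gives an exact sequence of right $R$-modules
\[
(R/ReR)^a\to(R/ReR)^b\to X/XeR\to0 .
\]
By (3), $R/ReR$ is finitely presented, so $X/t(X)$ is finitely presented by (F1). Since $R$ is right coherent, the kernel $t(X)$ of $X\to X/t(X)$ is finitely presented. This is (2).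
\end{proof}

Coherence of $R$ enters in the last step and through Proposition~\ref{prop:fact}. Since (1) implies (3) by Lemma~\ref{lem:obstruction}, only the implication from (2) to (1) in Proposition~\ref{prop:fact} is really needed.

\section{Gluing two blocks}\label{sec:gluing}

We now need a right coherent ring with an idempotent $e$ such that $eRf$ is finitely generated on the left and $fRe$ is not finitely generated on the right. We first run the construction on the two smallest rings of $2\times2$ matrices with $eRf\ne0$. In both, $e=e_{11}$, $f=e_{22}$, $n=1$ and $x_1=e_{12}$; the map $\varphi$ moves the second row of a matrix to the first row, so it is injective. Write $Q=eR$ and $P=fR$.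

\begin{example}\label{ex:blocks}
Let $R=T(k)$. Then $Q=(k,k)$, $P=(0,k)$, and $W=Q/P$ is one-dimensional with $We_{11}=W$ and $We_{12}=We_{22}=0$. We have $\operatorname{End}(Q)=eRe\cong k$, $\operatorname{Hom}(Q,W)=We\cong k$ and $\operatorname{End}(W)\cong k$. An element $(a,b)$ in the image of a map $W\to Q$ satisfies $0=(a,b)e_{12}=(0,a)$ and $0=(a,b)e_{22}=(0,b)$, so $\operatorname{Hom}(W,Q)=0$. Hence $S\cong T^-(k)$. Here $fRe=0$ and $t(R)=eR$.

Let $R=M_2(k)$. Then $Q=P=(k,k)$, the map $\varphi$ is bijective, $W=0$, and $V=Q$ is a progenerator with $S\cong k$. Here $fRe=ke_{21}$ and $t(R)=R$.
\[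
\begin{array}{c|cccc|c}
R&P&\dim W&fRe&ft(R)&S\\\hline
T(k)&(0,k)&1&0&0&T^-(k)\\
M_2(k)&(k,k)&0&ke_{21}&(k,k)&k
\end{array}
\]
\end{example}

The two blocks have the same corner $eRf$, with the same generator $e_{12}$, and different corners $fRe$. Combine them: let $R_n=M_2(k)^n\times T(k)$, with $e=e_{11}$ in every component. Then $eR_ne\cong k^{n+1}$, and $fR_ne\cong k^n\times0$ is generated by $(1,\dots,1,0)$. This generator depends on $n$, while the generator $(e_{12},\dots,e_{12})$ of $eR_nf$ does not. To exploit this, embed $R_n$ in $R_m$ for $m\ge n$ by repeating the last component,
\begin{equation}\label{eq:embed}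
(x_1,\dots,x_n,s)\longmapsto(x_1,\dots,x_n,s,\dots,s,s)\in M_2(k)^n\times M_2(k)^{m-n}\times T(k).
\end{equation}
Identify $(x_1,\dots,x_n,s)$ with the sequence $(x_1,\dots,x_n,s,s,\dots)$. Then $\bigcup_nR_n$ is the ring of eventually constant sequences in $M_2(k)$ with upper triangular limit. Read entry by entry, this is the ring $R$ of Theorem~\ref{thm:main}, and $fRe=Ne_{21}$. The ideal $N$ of $B$ is not finitely generated: finitely many elements of $N$ have supports in a common finite set $F\subset\mathbb N$, and so has every element of the ideal they generate. In words, $ft(R)$ is everything at each finite place and zero in the limit, whereas a finitely generated module of sequences with limit zero vanishes from some place on.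

The tilting part of the argument uses nothing about sequences. For a commutative ring $B$ and an ideal $N\subset B$ put
\[
R(B,N)=\begin{pmatrix}B&B\\N&B\end{pmatrix}\subset M_2(B),\qquad S(B,N)=\begin{pmatrix}B&0\\B/N&B/N\end{pmatrix},
\]
with matrix multiplication, $B$ acting on $B/N$ in the natural way. The two blocks are the extreme cases:
\begin{equation}\label{eq:extreme}
R(C,0)=T(C),\quad S(C,0)=T^-(C),\qquad R(C,C)=M_2(C),\quad S(C,C)\cong C .
\end{equation}
The reflection \eqref{eq:reflection} maps $R(B,N)$ onto itself, so $R(B,N)\cong R(B,N)^{\mathrm{op}}$, and every one-sided property of $R(B,N)$ holds on both sides.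

\begin{proposition}\label{prop:RBN}
Let $B$ be a commutative ring, $N$ an ideal, $R=R(B,N)$, $Q=e_{11}R$, $W=Q/e_{12}R$ and $V=Q\oplus W$. Then $V$ is classical tilting, $t(R)=\left(\begin{smallmatrix}B&B\\N&N\end{smallmatrix}\right)$, and $t(R)$ is finitely generated if and only if $N$ is a finitely generated ideal of $B$.
\end{proposition}

\begin{proof}
Let $e=e_{11}$ and $f=e_{22}$. Then $eRe=Be_{11}$ and $eRf=Be_{12}=eRe\,e_{12}$, which is (E1) with $x_1=e_{12}$. If $r\in fR$ has second row $(n,b)$, then $e_{12}r\in eRr$ has first row $(n,b)$; this gives (E2). The image of $\varphi$ is $e_{12}fR=e_{12}R$, so $V$ is the module \eqref{eq:V}, and Lemma~\ref{lem:tilting} applies. The ideal $ReR$ is spanned by products of a column in $\binom BN$ with a row in $(B,B)$, which gives the stated form. The last claim is Lemma~\ref{lem:corner} with $fRe=Ne_{21}$.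
\end{proof}

It remains to see that $\bigcup_nR_n$ is coherent. A finitely generated right ideal is defined over some $R_n$; the point is that its relations are also defined there, and this is what flatness gives.

\begin{lemma}\label{lem:colimit}
Let $A=\varinjlim A_i$ be a directed colimit of rings such that $A_j$ is flat as a left $A_i$-module for all $j\ge i$. If all $A_i$ are right coherent, so is $A$. If all $A_i$ are right semihereditary, so is $A$. The left-right mirror statements also hold.
\end{lemma}

\begin{proof}
As a left $A_i$-module, $A=\varinjlim_{j\ge i}A_j$ is a directed colimit of flat modules, hence flat. Let $I$ be a finitely generated right ideal of $A$. Its generators are images of finitely many elements of some $A_i$; let $I_i$ be the right ideal of $A_i$ that these elements generate. By flatness, $I_i\otimes_{A_i}A\to A_i\otimes_{A_i}A=A$ is injective, and its image is $I$. So $I\cong I_i\otimes_{A_i}A$, and $-\otimes_{A_i}A$ preserves finite presentation and projectivity. The mirror statements follow by passing to opposite rings.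
\end{proof}

\begin{lemma}\label{lem:M2overT}
For every commutative ring $C$, the ring $M_2(C)$ is projective as a left $T(C)$-module.
\end{lemma}

\begin{proof}
It is the direct sum of its two columns, and each column is isomorphic to $\binom CC=T(C)e_{22}$.
\end{proof}

\begin{corollary}\label{cor:no}
For $R$ and $V$ as in Theorem~\ref{thm:main}, the ring $R$ is right coherent, $V$ is classical tilting, $t(R)$ is not finitely generated, and $\operatorname{End}_R(V)$ is not right coherent. So the answer to the Question is no.
\end{corollary}

\begin{proof}
Each $R_n$ is a finite-dimensional algebra, hence right Noetherian and right coherent. By \eqref{eq:embed}, the left $R_n$-module $R_m$ is the direct sum of $M_2(k)^n$, which is a summand of $R_n$, and of the $T(k)$-module $M_2(k)^{m-n}\oplus T(k)$, which is projective by Lemma~\ref{lem:M2overT}; and projective modules over the direct factor $T(k)$ are projective over $R_n$. Lemma~\ref{lem:colimit} shows that $R$ is right coherent. As $N$ is not finitely generated, the other claims follow from Proposition~\ref{prop:RBN} and Lemma~\ref{lem:obstruction}.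
\end{proof}

\section{The endomorphism ring}\label{sec:endo}

We now compute $S$ and exhibit a principal right ideal that is not finitely presented.

\begin{proposition}\label{prop:endo}
In the notation of Proposition~\ref{prop:RBN}, $S=\operatorname{End}_R(V)\cong S(B,N)$. If $N$ is not finitely generated, then for $\varepsilon=\left(\begin{smallmatrix}0&0\\\bar1&0\end{smallmatrix}\right)\in S(B,N)$ the right ideal $\varepsilon S$ is not finitely presented, so $S$ is not right coherent.
\end{proposition}

\begin{proof}
We have $Q=(B,B)$ and $e_{12}R=(N,B)$, so $W=(B/N,0)$: here $We_{11}=W\cong B/N$ and $We_{22}=0$. By (F2), the maps $Q\to X$ are the maps $e_{11}r\mapsto yr$ with $y\in Xe_{11}$. Such a map factors through $W=Q/e_{12}R$ if and only if $ye_{12}=0$. Therefore: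
\begin{itemize}
\item $\operatorname{End}(Q)\cong Qe_{11}\cong B$ and $\operatorname{Hom}(Q,W)\cong We_{11}\cong B/N$;
\item $\operatorname{End}(W)\cong\{y\in We_{11}:ye_{12}=0\}=We_{11}\cong B/N$, because $ye_{12}=ye_{12}e_{22}\in We_{22}=0$;
\item $\operatorname{Hom}(W,Q)\cong\{(b,0)\in Q:(b,0)e_{12}=(0,b)=0\}=0$.
\end{itemize}
The scalar matrices form a central copy of $B$ in $R$. Under these identifications, $b\in B$ and $\bar d\in B/N$ act on $Q$ and on $W$ as multiplication by the scalars $b$ and $d$, and $\bar c\in\operatorname{Hom}(Q,W)$ is $c\pi$, where $\pi\colon Q\to W$ is the projection. So compositions are products of scalars. Writing an endomorphism of $Q\oplus W$ as a matrix that acts on columns from the left, we get $S\cong S(B,N)$, with $\pi$ corresponding to $\varepsilon$.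

For $s=\left(\begin{smallmatrix}b&0\\\bar c&\bar d\end{smallmatrix}\right)$ we have $\varepsilon s=\left(\begin{smallmatrix}0&0\\\bar b&0\end{smallmatrix}\right)$. So the kernel of $S\to\varepsilon S$, $s\mapsto\varepsilon s$, is
\[
\mathfrak a=\begin{pmatrix}N&0\\B/N&B/N\end{pmatrix}.
\]
If $\varepsilon S$ is finitely presented, then $\mathfrak a$ is a finitely generated right ideal by (F1). The $(1,1)$-entry is a surjective ring homomorphism $S\to B$ that maps $\mathfrak a$ onto $N$, so $N$ is then finitely generated.
\end{proof}

This is Lemma~\ref{lem:obstruction} made explicit. Left multiplication by $\varepsilon$ from $e_{11}S=\operatorname{Hom}_R(V,Q)$ to $e_{22}S=\operatorname{Hom}_R(V,W)$ is $\operatorname{Hom}_R(V,\pi)$, and its kernel $(N,0)=e_{11}\mathfrak a$ is $\operatorname{Hom}_R(V,e_{12}R)$.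

\section{Von Neumann regular coefficients}\label{sec:regular}

By Propositions~\ref{prop:RBN} and~\ref{prop:endo}, a pair $(B,N)$ with $N$ not finitely generated gives a counterexample as soon as $R(B,N)$ is right coherent. This is a real condition.

\begin{example}\label{ex:notcoherent}
Let $B=k[x,y_1,y_2,\dots]$ and $N=(xy_1,xy_2,\dots)$. The ring $B$ is coherent by Lemma~\ref{lem:colimit}, as the union of the Noetherian rings $k[x,y_1,\dots,y_n]$, each free over the previous ones. The ring $R=R(B,N)$ acts on the finitely presented module $W\cong B/N$ through the $(1,1)$-entry, so submodules of $W$ are ideals of $B/N$. The kernel of multiplication by $x$ on $W$ is $(y_1,y_2,\dots)/N$. If it were finitely generated, setting $x=0$ would show that $(y_1,y_2,\dots)$ is finitely generated in $k[y_1,y_2,\dots]$, which is false. So $R$ is not right coherent.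
\end{example}

In Section~\ref{sec:gluing} coherence came from writing $N$ as a directed union of ideals generated by idempotents; each idempotent cuts the ring into a full matrix block and a triangular block. This is possible for every ideal of a von Neumann regular ring. The blocks are then no longer Noetherian, so we need to control $T(C)$. It is not regular when $C\neq0$, since $e_{12}T(C)=Ce_{12}$ contains no nonzero idempotent, but it keeps the property that we need.

\begin{lemma}\label{lem:T}
If $C$ is commutative von Neumann regular, then $T(C)$ and $T^-(C)$ are left and right semihereditary.
\end{lemma}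

\begin{proof}
Let $T=T(C)$. Since $T\cong T^-(C)$ and $T\cong T^{\mathrm{op}}$ by \eqref{eq:reflection}, it suffices to treat a finitely generated right ideal $I=\sum_ja_jT$ of $T$. We split off the first column by an idempotent; what remains is a module over $C$.

Since $Te_{11}=Ce_{11}$ and $a_je_{11}=(a_j)_{11}e_{11}$, we have $Ie_{11}=\sum_j(a_j)_{11}Ce_{11}=pCe_{11}$ with $p=p^2\in C$, by (F5). The idempotent $u=pe_{11}$ lies in $I$. Hence $uI=uT$, the right ideal $I'=(1-u)I$ is contained in $I$, and $I=uT\oplus I'$. The summand $uT$ is projective, and $I'$ is finitely generated.

We have $I'e_{11}=(1-pe_{11})pCe_{11}=0$, so $I'=I'e_{22}\subset Ce_{12}\oplus Ce_{22}$. For $x\in I'$ and $a\in T$ we get $xa=xe_{22}a=a_{22}x$. So $T$ acts on $I'$ through the surjective ring homomorphism $T\to C$, $a\mapsto a_{22}$, and $I'$ is a finitely generated $C$-submodule of $C^2$. Its image under the second projection is a finitely generated ideal $qC$ with $q=q^2$, which is projective, so $I'\cong qC\oplus K$ with $K=I'\cap Ce_{12}$. As a summand of $I'$, the module $K$ is finitely generated, so $K\cong q'C$ with $q'$ idempotent. With $T$ acting through $a_{22}$ we have $qC\cong qe_{22}T$ and $q'C\cong q'e_{22}T$,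 and these are projective because $qe_{22}$ and $q'e_{22}$ are idempotents of $T$. Hence $I'$ and $I$ are projective.
\end{proof}

On the side of $S$, the passage from the triangular block to the full block in \eqref{eq:extreme} is the map $T^-(C)\to C$. Unlike $T(C)\subset M_2(C)$, it is flat on one side only.

\begin{lemma}\label{lem:CoverT}
Let $C$ be a commutative ring, viewed as a module over $A=T^-(C)$ through the $(1,1)$-entry. Then $C$ is projective as a right $A$-module. If $C\ne0$, it is not flat as a left $A$-module.
\end{lemma}

\begin{proof}
On $e_{11}A=(C,0)$ an element $a\in A$ acts by $(c,0)a=(ca_{11},0)$, so $C_A\cong e_{11}A$. On the left, right multiplication by $e_{21}$ gives an exact sequence $0\to Ae_{22}\to Ae_{11}\to C\to0$, in columns $\binom0C\to\binom CC\to C$. A finitely presented flat module is projective, so if $C$ were flat the sequence would split. But $\operatorname{Hom}_A(Ae_{11},Ae_{22})\cong e_{11}Ae_{22}=0$, which forces $Ae_{22}=0$.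
\end{proof}

\begin{theorem}\label{thm:family}
Let $B$ be a commutative von Neumann regular ring, $N$ any ideal of $B$,
\[
R=\begin{pmatrix}B&B\\N&B\end{pmatrix},\qquad V=e_{11}R\oplus e_{11}R/e_{12}R,\qquad S=\operatorname{End}_R(V).
\]
Then $S\cong\left(\begin{smallmatrix}B&0\\B/N&B/N\end{smallmatrix}\right)$, and:
\begin{itemize}
\item[(a)] $R$ is left and right semihereditary, hence left and right coherent, and $V$ is classical tilting;
\item[(b)] $S$ is left semihereditary, hence left coherent;
\item[(c)] $S$ is right coherent if and only if $N$ is finitely generated.
\end{itemize}
Consequently, these tilts preserve right coherence for all ideals $N$ of $B$ if and only if $B$ is a finite product of fields.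
\end{theorem}

\begin{proof}
That $V$ is tilting and $S\cong S(B,N)$ was shown in Propositions~\ref{prop:RBN} and~\ref{prop:endo}.

\emph{Approximating $N$.} Let $E$ be the set of idempotents of $N$, ordered by $p\le q$ if $pq=p$. It contains $0$ and is directed, since $p+q-pq\in E$ is an upper bound of $p$ and $q$. For $n\in N$ write $n=n^2x$; then $p=nx\in E$ and $n=np\in pB$. So $N=\bigcup_{p\in E}pB$ is a directed union. Put $R_p=R(B,pB)$ and $S_p=S(B,pB)$. Then $R=\bigcup_pR_p$. Also $S\cong\varinjlim S_p$ along the maps induced by $B/pB\to B/qB$, because $\varinjlim B/pB=B/N$.

\emph{Blocks.} The constructions $R(-,-)$ and $S(-,-)$ commute with finite products of pairs $(B,N)$. For $p\in E$, the decomposition $B=pB\times(1-p)B$ turns the ideal $pB$ into $pB\times0$, so \eqref{eq:extreme} gives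
\begin{equation}\label{eq:blocks}
R_p\cong M_2(pB)\times T((1-p)B),\qquad S_p\cong pB\times T^-((1-p)B).
\end{equation}
The rings $pB$ and $(1-p)B$ are direct factors of $B$, hence von Neumann regular. By (F4), (F5) and Lemma~\ref{lem:T}, the rings $R_p$ and $S_p$ are left and right semihereditary.

\emph{Transition maps.} Let $p\le q$ in $E$ and $h=q-p$. Then $p$, $h$, $1-q$ are orthogonal idempotents with sum $1$. In $B=pB\times hB\times(1-q)B$, the ideals $pB$ and $qB$ become $pB\times0\times0$ and $pB\times hB\times0$. They differ only in the middle factor. So $R_p\to R_q$ and $S_p\to S_q$ are products of identity maps on the outer factors with, respectively, the inclusion $T(hB)\subset M_2(hB)$ and the $(1,1)$-entry $T^-(hB)\to hB$.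

(a) By Lemma~\ref{lem:M2overT}, $R_q$ is a projective left $R_p$-module. Lemma~\ref{lem:colimit} shows that $R$ is right semihereditary, and $R\cong R^{\mathrm{op}}$ gives the left side. Coherence follows from (F4).

(b) By Lemma~\ref{lem:CoverT}, $S_q$ is a projective right $S_p$-module. The mirror version of Lemma~\ref{lem:colimit} shows that $S$ is left semihereditary.

(c) If $N$ is not finitely generated, $S$ is not right coherent by Proposition~\ref{prop:endo}. If $N$ is finitely generated, then $N=pB$ with $p=p^2$ by (F5), and $S\cong S_p$ is right semihereditary, hence right coherent.

For the last statement, all the rings $R$ are right coherent by (a), so by (c) the condition says that every ideal of $B$ is finitely generated, that is, $B$ is Noetherian. A finite product of fields is Noetherian. Conversely, let $B$ be Noetherian. A ring that is not a finite product of rings with no idempotents other than $0$ and $1$ has a direct factor with the same defect that splits off properly; repeating this would produce a strictly ascending chain of ideals generated by the complementary idempotents. So $B$ is a finite product of nonzero regular rings whose only idempotents are $0$ and $1$. In such a ring,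 $0\ne a=a^2x$ makes $ax$ a nonzero idempotent, so $ax=1$, and the ring is a field.
\end{proof}

Regularity of $B$ is used to write $N$ as a union of ideals $pB$, to make the blocks \eqref{eq:blocks} semihereditary, and in the positive half of (c). The second part of Lemma~\ref{lem:CoverT} shows why the proof of (b) does not work on the right: $S_q$ is not flat as a left $S_p$-module when $p<q$. If $N$ is not finitely generated, the directed set $E$ has no largest element, so such steps cannot be avoided. Every commutative regular ring that is not a finite product of fields now yields counterexamples, for instance $B=k^{\mathbb N}$ with $N=k^{(\mathbb N)}$.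

\section{Heredity and the proof of Theorem~\ref{thm:main}}\label{sec:hereditary}

Let $k$, $B$, $N$, $R$, $V$, $S$ be as in Theorem~\ref{thm:main}. The ring $B$ is von Neumann regular: for $b\in B$ let $x_i=b_i^{-1}$ if $b_i\ne0$ and $x_i=0$ otherwise; then $x$ is eventually constant and $b=bxb$. So Theorem~\ref{thm:family} applies. Part (b) of Theorem~\ref{thm:main} is contained in Corollary~\ref{cor:no}, since $R_R\in\operatorname{mod}R$ and $t(R)\notin\operatorname{mod}R$. Part (c) follows from Theorem~\ref{thm:family}, as $N$ is not finitely generated. It remains to prove (a).

\emph{The polynomial identity.} The ring $R$ is a subring of $M_2(k)^{\mathbb N}$, so it satisfies every identity of $M_2(k)$. One of them is $[[x,y]^2,z]=0$: the commutator $[x,y]$ has trace zero, so its square is a scalar matrix by the Cayley--Hamilton theorem.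

\emph{Heredity.} Since $R\cong R^{\mathrm{op}}$, we treat right ideals. Theorem~\ref{thm:family}(a) handles the finitely generated ones. For an arbitrary right ideal we use the special shape of $B$: the ring $R$ has an ideal of finite codimension, all of whose submodules are projective and complemented.

Let $J=M_2(N)$ be the ideal of finitely supported sequences of matrices; taking the limit gives $R/J\cong T(k)$. Let $u_i\in R$ be the central idempotent that is the identity matrix at place $i$ and $0$ elsewhere. Then $J=\bigoplus_iu_iR$ and $u_iR=u_ie_{11}R\oplus u_ie_{22}R$. The modules $u_ie_{jj}R$ are projective, being generated by idempotents. They are simple, because $R$ acts on them through the surjection $R\to M_2(k)$ onto the $i$th component, and they are the rows $(k,k)$ of $M_2(k)$. So $J$ is a direct sum of simple projective modules. Every submodule of a direct sum of simple modules is isomorphic to the sum of a subfamily of them; hence every submodule of $J$ is projective and semisimple.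

Let $I$ be a right ideal of $R$. Then $I/(I\cap J)\cong(I+J)/J$ is a subspace of $T(k)$, so it has finite dimension. Lifting a basis to $I$, we get a finitely generated right ideal $I_0\subset I$ with $I=I_0+(I\cap J)$, and $I_0$ is projective by Theorem~\ref{thm:family}(a). Since $I\cap J$ is semisimple, $I\cap J=(I_0\cap J)\oplus L$ for some submodule $L$, which is projective. Then $I=I_0+L$, and $I_0\cap L\subset(I_0\cap J)\cap L=0$ because $L\subset J$. So $I=I_0\oplus L$ is projective. Thus $R$ is left and right hereditary, and coherent on both sides by (F4). This completes the proof of Theorem~\ref{thm:main}. \qed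

\begin{thebibliography}{9}

\bibitem{PSV}
Carlos E. Parra, Manuel Saor\'in, Simone Virili,
\emph{Tilting preenvelopes and cotilting precovers in general Abelian categories},
arXiv:2103.14159 (2021).

\end{thebibliography}
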